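\title{Twisted rational zeros and a local--global question for linear recurrence sequences}

\begin{abstract}
Let $U$ be a non-degenerate linear recurrence sequence over a number field and let $a$ be a rational number. Suppose that for all but finitely many primes $\mathfrak{p}$ there are integers $n$ arbitrarily close to $a$ at which $U(n)$ is arbitrarily close to $0$, both in the $\mathfrak{p}$-adic sense. It does not follow that $a$ is an integer zero of $U$ or a common zero of its polynomial coefficients: $U(n)=(1+2^n)(1+(-4)^n)$ with $a=0$ is a counterexample. We give an exact criterion for the hypothesis in terms of characters of the group generated by the ratios of the characteristic roots. From it we deduce that $a$ is an integer or a common zero of the coefficients, and that the expected conclusion does hold if the group of ratios is torsion-free or if at most three coefficients are nonzero at $a$. Both conditions are sharp.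
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathbb{K}$ be a number field. We fix an algebraic closure of $\mathbb{K}$ and write it as $\overline{\mathbb{Q}}$. A $\mathbb{K}$-valued \emph{linear recurrence sequence} (LRS) of order $m$ is a map $U\colon\mathbb{Z}\to\mathbb{K}$ such that
\[
U(n+m)=r_{m-1}U(n+m-1)+\cdots+r_0U(n)\qquad(n\in\mathbb{Z}),
\]
where $r_0,\ldots,r_{m-1}\in\mathbb{K}$ and $r_0\neq0$. Such a sequence has a unique representation
\begin{equation}\label{eq:rep}
U(n)=\sum_{i=1}^k f_i(n)\lambda_i^n\qquad(n\in\mathbb{Z})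
\end{equation}
with distinct $\lambda_1,\ldots,\lambda_k\in\overline{\mathbb{Q}}^\times$ and nonzero polynomials $f_1,\ldots,f_k\in\overline{\mathbb{Q}}[X]$. The $\lambda_i$, the \emph{roots} of $U$, are zeros of $X^m-r_{m-1}X^{m-1}-\cdots-r_0$, so $k\le m$. Conversely, if $\lambda_1,\ldots,\lambda_k\in\mathbb{K}^\times$ are distinct, then $n\mapsto\sum_i\lambda_i^n$ is a $\mathbb{K}$-valued LRS of order $k$, with recurrence given by $\prod_i(X-\lambda_i)$. The sequence $U$ is \emph{non-degenerate} if $\lambda_i/\lambda_j$ is not a root of unity for any $i\neq j$.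

The right side of \eqref{eq:rep} makes sense at a rational number $a$ once values of the powers $\lambda_i^a$ are chosen, and these are determined only up to roots of unity.

\begin{definition}\label{def:trz}
A number $a\in\mathbb{Q}$ is a \emph{twisted rational zero} (TRZ) of $U$ if there are a positive integer $D$ with $aD\in\mathbb{Z}$ and elements $\mu_1,\ldots,\mu_k\in\overline{\mathbb{Q}}$ with $\mu_i^D=\lambda_i^{aD}$ for all $i$ such that $\sum_{i=1}^kf_i(a)\mu_i=0$. It is \emph{trivial} if $f_1(a)=\cdots=f_k(a)=0$.
\end{definition}

Since $D$ is arbitrary, each $\mu_i$ is a determination of $\lambda_i^a$ multiplied by a root of unity, and these roots of unity are chosen independently. For instance, $0$ is a TRZ of $2^n+1$, with $D=2$, $\mu_1=-1$, $\mu_2=1$.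

A \emph{$\mathbb{K}$-prime} is a nonzero prime ideal $\mathfrak{p}$ of the ring of integers of $\mathbb{K}$, and $\nu_{\mathfrak{p}}$ is its normalized valuation, with $\nu_{\mathfrak{p}}(0)=+\infty$. For an LRS $U$ and $a\in\mathbb{Q}$ we consider the following conditions.
\begin{itemize}
\item[$(\mathrm{H}_{\mathfrak{p}})$] There is a sequence of integers $(n_t)_{t\ge1}$ with $\nu_{\mathfrak{p}}(U(n_t))\to+\infty$ and $\nu_{\mathfrak{p}}(n_t-a)\to+\infty$.
\item[(H)] Condition $(\mathrm{H}_{\mathfrak{p}})$ holds for all but finitely many $\mathbb{K}$-primes $\mathfrak{p}$.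
\end{itemize}
Thus $(\mathrm{H}_{\mathfrak{p}})$ says that $a$ looks like a zero of $U$ from the point of view of $\mathfrak{p}$. Two situations force (H). If $a\in\mathbb{Z}$ and $U(a)=0$, take $n_t=a$. If $a$ is a trivial TRZ, take $\mathfrak{p}$ such that $a$ is $\mathfrak{p}$-integral and the $\lambda_i$ are units above $\mathfrak{p}$, and let $n_t$ be any integers tending to $a$; then every term $f_i(n_t)\lambda_i^{n_t}$ tends to $0$. The following question, posed in \cite{BLNOW}, asks whether there is anything else.

\begin{quote}
\emph{Let $U$ be a non-degenerate LRS with values in $\mathbb{K}$, let $a\in\mathbb{Q}$, and assume {\rm(H)}. Does it follow that either $a$ is a trivial TRZ of $U$, or $a\in\mathbb{Z}$ and $U(a)=0$?}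
\end{quote}

We refer to the alternative in the question as the \emph{expected conclusion}. Non-degeneracy cannot be dropped: $U(n)=1+(-1)^n$ vanishes at all odd integers, which are $p$-adically dense for odd $p$, so (H) holds for every $a\in\mathbb{Q}$. For non-degenerate sequences the simplest cases suggest a positive answer. Outside a finite set of primes, $(\mathrm{H}_{\mathfrak{p}})$ for a single $\mathfrak{p}$ already makes $a$ a TRZ (Remark~\ref{rem:trz}), but the twist that occurs is dictated by the residues of the $\lambda_i$, and it changes with the prime. Take $U(n)=2^n+1$ and $a=0$. If an odd prime $p$ divides a value of $U$, then the order of $2$ modulo $p$ is even. This fails for every prime factor of $2^\ell-1$ with $\ell$ an odd prime, where the order is $\ell$, hence for infinitely many $p$. So the nontrivial twist $-1+1=0$ serves only some of the primes, and one may guess that this is always the case. The guess overlooks that different twists can share the primes between them.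

\begin{theorem}\label{thm:counter}
The answer to the question is negative. The sequence
\[
U(n)=(1+2^n)\bigl(1+(-4)^n\bigr)=1+2^n+(-4)^n+(-8)^n
\]
is a non-degenerate LRS of order $4$ over $\mathbb{Q}$. It has no integer zero, $0$ is not a trivial TRZ of $U$, and for $a=0$ condition $(\mathrm{H}_p)$ holds for every odd prime $p$. The same $U$ is a counterexample over every number field, and $n\mapsto U(n-a)$ is a counterexample at any given integer $a$.
\end{theorem}

The remaining results describe what (H) does imply. Let $\mu_N$ be the group of $N$-th roots of unity in $\overline{\mathbb{Q}}$ and $\mu_\infty=\bigcup_N\mu_N$. For a finitely generated subgroup $\Delta\subset\overline{\mathbb{Q}}^\times$, a \emph{character} of $\Delta$ is a homomorphism $\Delta\to\mu_\infty$. Characters form a group under pointwise multiplication, with the trivial character $\mathbf{1}$ as neutral element, and every character has finite order. The torsion subgroup $\Delta_{\mathrm{tors}}=\Delta\cap\mu_\infty$ is finite and cyclic. A character $\psi$ is \emph{admissible} if $\psi(\rho)=\rho$ for all $\rho\in\Delta_{\mathrm{tors}}$.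 Writing $\Delta=\Delta_{\mathrm{tors}}\times\Phi$ with $\Phi$ free abelian, we see that every homomorphism $\Phi\to\mu_\infty$ extends uniquely to an admissible character. The trivial character is admissible if and only if $\Delta$ is torsion-free.

Given $U$ and $a$, write $a=b/d$ with $d\ge1$ and $\gcd(b,d)=1$, choose $\delta_i\in\overline{\mathbb{Q}}$ with $\delta_i^d=\lambda_i$ for $1\le i\le k$, and put
\[
I=\{i: f_i(a)\neq0\},\qquad c_i=f_i(a)\delta_i^b\quad(i\in I).
\]
The set $I$ is empty exactly when $a$ is a trivial TRZ. If $I\neq\emptyset$, fix $i_0\in I$, let $\Delta=\langle\delta_i/\delta_j: i,j\in I\rangle$, and define for a character $\chi$ of $\Delta$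
\[
E(\chi)=\sum_{i\in I}c_i\,\chi(\delta_i/\delta_{i_0}).
\]
Another choice of $i_0$ multiplies $E(\chi)$ by a root of unity. If $a\in\mathbb{Z}$, then $d=1$, $\delta_i=\lambda_i$ and
\begin{equation}\label{eq:trivial}
E(\mathbf{1})=\sum_{i\in I}c_i=U(a).
\end{equation}

\begin{theorem}\label{thm:criterion}
Let $U$ be an LRS, possibly degenerate, and let $a\in\mathbb{Q}$ with $I\neq\emptyset$. Then {\rm(H)} holds if and only if for every admissible character $\psi$ of $\Delta$ there is an integer $n\equiv-b\pmod d$ with $E(\psi^n)=0$.
\end{theorem}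

\begin{theorem}\label{thm:integer}
If $U$ is non-degenerate and {\rm(H)} holds, then $a$ is a trivial TRZ or $a\in\mathbb{Z}$.
\end{theorem}

\begin{theorem}\label{thm:torsion}
Put $\Gamma_U=\langle\lambda_i/\lambda_j:1\le i,j\le k\rangle$.
\begin{itemize}
\item[(i)] If $U$ is non-degenerate, {\rm(H)} holds and $\Gamma_U$ is torsion-free, then $a$ is a trivial TRZ, or $a\in\mathbb{Z}$ and $U(a)=0$.
\item[(ii)] Let $\Gamma\subset\mathbb{K}^\times$ be an infinite finitely generated group with nontrivial torsion. Then there is a non-degenerate $\mathbb{K}$-valued LRS $U$ with $\Gamma_U=\Gamma$ that satisfies {\rm(H)} for $a=0$, while $U(0)\neq0$ and $0$ is not a trivial TRZ.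
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:three}
If $U$ is non-degenerate, {\rm(H)} holds and $|I|\le3$, then $a$ is a trivial TRZ, or $a\in\mathbb{Z}$ and $U(a)=0$. In particular, the question has a positive answer for sequences of order at most $3$. The bound $3$ cannot be replaced by $4$.
\end{theorem}

Theorem~\ref{thm:torsion} locates the gap in the guess above. Non-degeneracy forbids a single ratio $\lambda_i/\lambda_j$ to be a root of unity, but it allows the group generated by the ratios to contain one; in Theorem~\ref{thm:counter} we have $-1=(-4)\cdot2^{-2}$.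

Theorem~\ref{thm:counter} is proved by hand in Section~\ref{sec:counter}. The proof of Theorem~\ref{thm:criterion} has three ingredients. Each prime defines an admissible character, and $(\mathrm{H}_{\mathfrak{p}})$ is the condition of the theorem for that character (Section~\ref{sec:local}). Vanishing sums of roots of unity with fixed coefficients involve only bounded orders (Section~\ref{sec:mann}). Every admissible character comes from infinitely many primes, up to a factor whose order avoids a given modulus (Section~\ref{sec:realize}). These are combined in Section~\ref{sec:criterion}, and Section~\ref{sec:consequences} derives the other three theorems.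

\section{The counterexample}\label{sec:counter}

The factor $1+2^n$ handles the primes $p$ for which the order $e$ of $2$ modulo $p$ is even. If $e$ is odd, then $(-2)^e\equiv-1\pmod p$, so the factor $1+(-2)^n$ would handle the remaining primes. The product $(1+2^n)(1+(-2)^n)$ has roots $1,2,-2,-4$ and is degenerate. Replacing $-2$ by $-4$ keeps the congruence and separates the absolute values of the roots.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The roots of $U$ are $1,2,-4,-8$, all $f_i$ equal $1$, and the recurrence is given by
\[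
(X-1)(X-2)(X+4)(X+8)=X^4+9X^3-2X^2-72X+64.
\]
The ratio of two distinct roots is $\pm2^j$ with $j\neq0$, so $U$ is non-degenerate. Since $f_i(0)=1$, the number $0$ is not a trivial TRZ. We have $1+2^n>0$ for all $n$, and $1+(-4)^n=0$ would force $4^n=1$, that is $n=0$, where $U(0)=4$. So $U$ has no integer zero.

Let $p$ be an odd prime. If $x\equiv y\pmod{p^s}$ with $s\ge1$, then $x^p\equiv y^p\pmod{p^{s+1}}$ by the binomial theorem. Hence $x\equiv-1\pmod p$ implies $x^{p^t}\equiv-1\pmod{p^{t+1}}$ for all $t\ge1$. Let $e$ be the order of $2$ modulo $p$.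

If $e$ is even, then $2^{e/2}$ is a square root of $1$ modulo $p$ different from $1$, so $2^{e/2}\equiv-1\pmod p$. For $n_t=(e/2)p^t$ we get $p^{t+1}\mid1+2^{n_t}$.

If $e$ is odd, then $(-4)^e=-(2^e)^2\equiv-1\pmod p$. For $n_t=ep^t$ we get $p^{t+1}\mid1+(-4)^{n_t}$.

In both cases $p^t\mid n_t$ and $p^{t+1}\mid U(n_t)$, which is $(\mathrm{H}_p)$ for $a=0$. If $\mathfrak{p}$ is a prime of a number field above $p$, then $\nu_{\mathfrak{p}}$ restricted to $\mathbb{Q}$ is a positive multiple of $\nu_p$, so $(\mathrm{H}_{\mathfrak{p}})$ holds with the same $n_t$. Finally, $n\mapsto U(n-a)$ has the same roots and nonzero constant coefficients, and the integers $n_t+a$ serve at $a$.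
\end{proof}

\begin{remark}\label{rem:orth}
Theorem~\ref{thm:criterion} explains the example as follows. Here $\Delta=\{\pm2^j:j\in\mathbb{Z}\}$, and the roots $1,2,-4,-8$ represent the four classes $1,2,-1,-2$ of $\Delta/\Delta^2$. With $\lambda_{i_0}=1$ we have $E(\chi)=\chi(1)+\chi(2)+\chi(-4)+\chi(-8)$, which vanishes for each of the three nontrivial characters of $\Delta/\Delta^2$ by orthogonality. An admissible $\psi$ has even order $m$ because $\psi(-1)=-1$, and $\psi^{m/2}$ is one of these three characters.
\end{remark}

\section{The condition at one prime}\label{sec:local}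

When $n$ tends to $0$ in the $p$-adic sense, $2^n$ need not tend to $1$: in the proof above, $2^{(e/2)p^t}$ tends to $-1$. The possible limits are roots of unity, and the Teichm\"uller character describes them.

Let $\overline{\mathbb{Z}}$ be the ring of algebraic integers and $\mathfrak{P}$ a maximal ideal of $\overline{\mathbb{Z}}$. It contains a unique rational prime $p$, and the field $\overline{\mathbb{Z}}/\mathfrak{P}$ is algebraic over $\mathbb{F}_p$, so each of its nonzero elements has finite order prime to $p$. A \emph{$\mathfrak{P}$-unit} is a quotient $y/z$ with $y,z\in\overline{\mathbb{Z}}\setminus\mathfrak{P}$; such an element has a nonzero residue modulo $\mathfrak{P}$. A given $x\in\overline{\mathbb{Q}}^\times$ is a $\mathfrak{P}$-unit unless $\mathfrak{P}$ lies above one of finitely many rational primes. For $p\nmid T$ the polynomial $X^T-1=\prod_{\rho\in\mu_T}(X-\rho)$ has no multiple root modulo $\mathfrak{P}$, so reduction maps $\mu_T$ bijectively onto the $T$-th roots of unity of the residue field. Consequently: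
\begin{itemize}
\item[(T1)] two roots of unity of order prime to $p$ that are congruent modulo $\mathfrak{P}$ are equal;
\item[(T2)] every $\mathfrak{P}$-unit $x$ is congruent modulo $\mathfrak{P}$ to a unique root of unity $\omega_{\mathfrak{P}}(x)$ of order prime to $p$; the map $\omega_{\mathfrak{P}}$ is multiplicative, and $\omega_{\mathfrak{P}}(\rho)=\rho$ for every root of unity $\rho$ of order prime to $p$.
\end{itemize}

\begin{lemma}\label{lem:local}
Let $\mathfrak{p}$ be a $\mathbb{K}$-prime and $\mathfrak{P}$ a maximal ideal of $\overline{\mathbb{Z}}$ above $\mathfrak{p}$, of residue characteristic $p$. Assume that $p\nmid d$ and that $\delta_1,\ldots,\delta_k$ are $\mathfrak{P}$-units. Then $(\mathrm{H}_{\mathfrak{p}})$ holds if and only if there is an integer $n\equiv-b\pmod d$ with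
\[
S(n):=\sum_{i\in I}c_i\,\omega_{\mathfrak{P}}(\delta_i)^n=0.
\]
If $I\neq\emptyset$ and $\omega=\omega_{\mathfrak{P}}|_\Delta$, then $S(n)=0$ if and only if $E(\omega^n)=0$.
\end{lemma}

\begin{proof}
Put $\omega_i=\omega_{\mathfrak{P}}(\delta_i)$ and $\varepsilon_i=\delta_i/\omega_i$ for $1\le i\le k$, and let $T$ be the least common multiple of the orders of the $\omega_i$, so that $p\nmid T$. Let $F$ be a number field containing $\mathbb{K}$, the coefficients of the $f_i$, the $\delta_i$ and the $\omega_i$, and let $\nu$ be the normalized valuation of $F$ at the prime below $\mathfrak{P}$. On $\mathbb{K}$ it is a positive multiple of $\nu_{\mathfrak{p}}$, so we may use $\nu$ in $(\mathrm{H}_{\mathfrak{p}})$. All limits below are $\nu$-adic.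

For $s\ge1$ the elements $x\in F$ with $\nu(x-1)\ge s$ form a multiplicative group $G_s$. If $x\in G_s$, then $x^p-1=(x-1)(1+x+\cdots+x^{p-1})$, and the second factor is congruent to $p$, hence to $0$, modulo $\mathfrak{P}$; so $x^p\in G_{s+1}$. Since $\varepsilon_i\in G_1$, we get $\varepsilon_i^m\in G_{s+1}$ whenever $p^s\mid m$. Thus $\varepsilon_i^m\to1$ as the integer $m$ tends to $0$.

Let $r\in\mathbb{Z}$ and let $(n_t)$ be integers with $n_t\to a$ and $n_t\equiv r\pmod T$. Then $dn_t-b\to0$ and $dn_t-b\equiv dr-b\pmod T$, so
\[
\lambda_i^{n_t}=\delta_i^b\,\delta_i^{dn_t-b}=\delta_i^b\,\omega_i^{dr-b}\,\varepsilon_i^{dn_t-b}\longrightarrow\delta_i^b\,\omega_i^{dr-b}.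
\]
Also $f_i(n_t)\to f_i(a)$, and $f_i(a)=0$ for $i\notin I$. Therefore
\begin{equation}\label{eq:limit}
U(n_t)\longrightarrow S(dr-b).
\end{equation}

If $(\mathrm{H}_{\mathfrak{p}})$ holds, pass to a subsequence on which $n_t$ is constant modulo $T$, say $n_t\equiv r$. Then \eqref{eq:limit} gives $S(dr-b)=0$. Conversely, let $S(n)=0$ with $n\equiv-b\pmod d$ and write $n=dr-b$. Since $p\nmid dT$, the Chinese remainder theorem provides integers $n_t$ with $n_t\equiv r\pmod T$ and $dn_t\equiv b\pmod{p^t}$. Then $n_t\to a$, and $U(n_t)\to0$ by \eqref{eq:limit}. The last assertion follows from $S(n)=\omega_{i_0}^nE(\omega^n)$.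
\end{proof}

\begin{remark}\label{rem:trz}
Under the assumptions of Lemma~\ref{lem:local}, condition $(\mathrm{H}_{\mathfrak{p}})$ implies that $a$ is a TRZ. Indeed, $\mu_i=\delta_i^b\omega_i^n$ satisfies $\mu_i^{D}=\lambda_i^{bT}=\lambda_i^{aD}$ for $D=dT$, and $\sum_if_i(a)\mu_i=S(n)=0$.
\end{remark}

By (T2), the character $\omega_{\mathfrak{P}}|_\Delta$ is admissible as soon as $p\nmid|\Delta_{\mathrm{tors}}|$. This gives one direction of Theorem~\ref{thm:criterion}. For the other we would like a given admissible $\psi$ to equal $\omega_{\mathfrak{P}}|_\Delta$ for infinitely many $p$. This is impossible if $\Delta$ is infinite: if $\psi$ has order $N$ and $\gamma\in\Delta$ has infinite order, then $\omega_{\mathfrak{P}}(\gamma)=\psi(\gamma)$ forces the fixed nonzero number $\gamma^N-1$ to vanish modulo $\mathfrak{P}$, which happens above finitely many $p$ only. What can be achieved is $\omega_{\mathfrak{P}}|_\Delta=\psi\theta$ with an uncontrolled factor $\theta$ of order prime to a prescribed integer. The next section provides the tool that removes $\theta$ from a vanishing sum.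

\section{Vanishing sums of roots of unity}\label{sec:mann}

If $\xi_1+\xi_2=0$, then $\xi_1/\xi_2=-1$ has order $2$. With four terms the relation $1-1+\xi-\xi=0$ holds for every $\xi$, so the orders of the ratios are not bounded; they become bounded after the relation is split into its minimal vanishing parts. The proof is Mann's argument, which compares the number of terms with the degree of a cyclotomic extension. For coefficients in a number field $L$ we need to know these degrees over $L$. Recall that $[LE:L]=[E:E\cap L]$ if $E/\mathbb{Q}$ is a finite Galois extension, and that $[\mathbb{Q}(\mu_m):\mathbb{Q}]=\varphi(m)$.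

\begin{lemma}\label{lem:cyclo}
Let $L$ be a number field, $\Omega$ a subfield of $\mathbb{Q}(\mu_\infty)$, and $R\ge1$ an integer with $L\cap\Omega\subset\mathbb{Q}(\mu_R)\subset\Omega$. Then $L(\mu_R)\cap\Omega=\mathbb{Q}(\mu_R)$.
\end{lemma}

\begin{proof}
Put $L_0=L\cap\Omega$, $E=\mathbb{Q}(\mu_R)$ and $E'=L(\mu_R)\cap\Omega$. Then $L_0\subset E\subset E'\subset\Omega$ and $LE=LE'$. Both $E$ and $E'$ are finite Galois over $\mathbb{Q}$, because $\mathbb{Q}(\mu_\infty)/\mathbb{Q}$ is abelian, and both meet $L$ in $L_0$. Hence $[E':L_0]=[LE':L]=[LE:L]=[E:L_0]$, and $E'=E$.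
\end{proof}

\begin{lemma}\label{lem:mann}
Let $I$ be a nonempty finite set and $c_i\in\overline{\mathbb{Q}}^\times$ for $i\in I$. There is an integer $N_0\ge1$ with the following property. Whenever $\sum_{i\in I}c_i\xi_i=0$ with $\xi_i\in\mu_\infty$, the set $I$ has a partition into blocks $J$ such that $\sum_{i\in J}c_i\xi_i=0$ for each block and $(\xi_i/\xi_j)^{N_0}=1$ for $i,j$ in the same block. Every block has at least two elements.
\end{lemma}

\begin{proof}
Let $L$ be a number field containing the $c_i$. The number field $L\cap\mathbb{Q}(\mu_\infty)$ lies in $\mathbb{Q}(\mu_R)$ for some $R$. Replacing $L$ by $L(\mu_R)$ and using Lemma~\ref{lem:cyclo}, we may assume $L\cap\mathbb{Q}(\mu_\infty)=\mathbb{Q}(\mu_R)$. Then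
\begin{equation}\label{eq:degree}
[L(\mu_m):L]=\varphi(m)/\varphi(R)\qquad\text{whenever }R\mid m.
\end{equation}
We show that $N_0=R\prod_{\ell\le|I|}\ell$ works, the product being over primes.

Given a vanishing sum, partition $I$ into the largest possible number of nonempty blocks with vanishing sums. Then no block has a proper nonempty vanishing subsum, since otherwise it could be split in two. Blocks have at least two elements because $c_i\neq0$. Fix a block $J$ and $j\in J$; dividing by $\xi_j$, we may assume $\xi_j=1$. Let $Q$ be the least common multiple of $R$ and the orders of the $\xi_i$, $i\in J$. It suffices to prove $Q\mid N_0$.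

Suppose not. Then there is a prime $\ell$ whose exponent $e$ in $Q$ exceeds its exponent in $N_0$. In particular $R\mid Q/\ell$, and $e\ge2$ if $\ell\le|I|$. Let $\zeta$ be a primitive $\ell^e$-th root of unity. It generates the group $\mu_Q/\mu_{Q/\ell}$ of order $\ell$, so we can write $\xi_i=\zeta^{a_i}\eta_i$ with $0\le a_i<\ell$ and $\eta_i\in\mu_{Q/\ell}$; here $a_j=0$. Put
\[
S_s=\sum_{i\in J,\ a_i=s}c_i\eta_i\in L(\mu_{Q/\ell})\qquad(0\le s<\ell),\qquad\text{so that}\qquad\sum_{s=0}^{\ell-1}S_s\zeta^s=0.
\]
By \eqref{eq:degree}, the degree of $\zeta$ over $L(\mu_{Q/\ell})$ is $\varphi(Q)/\varphi(Q/\ell)$, which is $\ell$ if $e\ge2$ and $\ell-1$ if $e=1$. If $e\ge2$, then $1,\zeta,\ldots,\zeta^{\ell-1}$ are linearly independent and all $S_s$ vanish. If $e=1$, then the minimal polynomial of $\zeta$ is $1+X+\cdots+X^{\ell-1}$, so all $S_s$ are equal; moreover $\ell>|I|\ge|J|$, so some $s$ is not among the $a_i$, and again all $S_s$ vanish. In both cases each nonempty set $\{i\in J:a_i=s\}$ gives the vanishing subsum $\zeta^sS_s$. By minimality of $J$ there is only one such set, and it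 is the one with $s=0$. So all $\xi_i$ lie in $\mu_{Q/\ell}$. Together with $R\mid Q/\ell$ this contradicts the definition of $Q$.
\end{proof}

\section{Realizing characters by primes}\label{sec:realize}

\begin{proposition}\label{prop:realize}
Let $\Delta\subset\overline{\mathbb{Q}}^\times$ be finitely generated, let $\psi$ be an admissible character of $\Delta$, and let $N\ge2$ be such that $\psi(\Delta)\subset\mu_N$. Then for infinitely many rational primes $p$ there is a maximal ideal $\mathfrak{P}$ of $\overline{\mathbb{Z}}$ above $p$ such that $\Delta$ consists of $\mathfrak{P}$-units and $\omega_{\mathfrak{P}}|_\Delta=\psi\theta$, where all values of the character $\theta$ have order prime to $N$.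
\end{proposition}

The idea is to read $\omega_{\mathfrak{P}}$ through a power residue symbol. Let $L\supset\Delta$ be a number field, let $q$ be the size of its residue field below $\mathfrak{P}$, and suppose $q-1=Mu$. For $\gamma=\beta^M\in\Delta$ we have $\omega_{\mathfrak{P}}(\gamma)^u\equiv\gamma^u=\beta^q/\beta$, and this is governed by the Frobenius element $\sigma$ in the field obtained by adjoining the $M$-th roots of $\Delta$. We want to prescribe $\sigma(\beta)/\beta=\psi(\gamma)$, and we need $u$ prime to $N$ in order to pass from $\omega_{\mathfrak{P}}^u$ to $\omega_{\mathfrak{P}}$. We use three standard facts.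
\begin{itemize}
\item \emph{Kummer theory.} Let $L'$ be a number field containing $\mu_M$, let $\Delta\subset L'^\times$ be finitely generated, and let $F=L'(\Delta^{1/M})$ be obtained by adjoining all $M$-th roots of elements of $\Delta$. Then $\operatorname{Gal}(F/L')\cong\operatorname{Hom}(\Delta/(\Delta\cap L'^{\times M}),\mu_M)$, where $\sigma$ corresponds to the map $\beta^M\mapsto\sigma(\beta)/\beta$.
\item \emph{Chebotarev's theorem.} Let $F/L$ be a Galois extension of number fields and $\sigma\in\operatorname{Gal}(F/L)$. There are infinitely many primes $\mathfrak{Q}$ of $F$ such that $\sigma(x)\equiv x^q\pmod{\mathfrak{Q}}$ for all integers $x$ of $F$, where $q$ is the size of the residue field of the prime of $L$ below $\mathfrak{Q}$.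
\item \emph{Dirichlet's $S$-unit theorem.} For a finite set $S$ of primes of a number field $L$, the group of elements of $L^\times$ that are units outside $S$ is finitely generated.
\end{itemize}

By Kummer theory, $\sigma$ exists if and only if $\psi$ is trivial on the elements of $\Delta$ that are $M$-th powers in $L'=L(\mu_M)$. This is the difficulty, and it depends on the choice of $M$.

\begin{example}\label{ex:obstruction}
Let $L=\mathbb{Q}$ and $N=2$. For $\Delta=\{\pm4^j\}$ and $\psi(4)=-1$, the choice $M=2$ fails because $4=2^2$: an element of $\Delta$ has a root in $L$ that is not in $\Delta$. For $\Delta=\{\pm2^j\}$ and $\psi(2)=1$, the choice $M=4$ fails because $-4=(1+\sqrt{-1})^4$ and $\psi(-4)=-1$: a root appears in $L(\mu_M)$, and it comes with a torsion factor. In the second case the proof below takes $w=A=2$, $h=1$, $L_1=\mathbb{Q}(\sqrt{-1},\sqrt2)=\mathbb{Q}(\mu_8)$ and $M=8$. The prime $73=1+8\cdot9$ is of the kind it produces, since $2^9=7\cdot73+1$ shows that $2$ has odd order modulo $73$.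
\end{example}

\begin{proof}[Proof of Proposition~\ref{prop:realize}]
\emph{Reduction to $\Delta_{\mathrm{tors}}=\mu_N$.} Since $\psi$ is admissible, $\Delta_{\mathrm{tors}}=\psi(\Delta_{\mathrm{tors}})\subset\mu_N$. On $\Delta\mu_N$ define $\gamma\rho\mapsto\psi(\gamma)\rho$ for $\gamma\in\Delta$, $\rho\in\mu_N$. This is well defined: if $\gamma\rho=1$, then $\gamma\in\Delta_{\mathrm{tors}}$ and $\psi(\gamma)\rho=\gamma\rho=1$. The torsion subgroup of $\Delta\mu_N$ is $\mu_N$, and the extended character is admissible with values in $\mu_N$. So we may replace $\Delta$ by $\Delta\mu_N$ and assume $\Delta_{\mathrm{tors}}=\mu_N$. The reason for adding $\mu_N$ is that the action of $\sigma$ on the $M$-th roots of $\mu_N$ will determine $u$ modulo $N$.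

\emph{Choice of $M$.} Let $L$ be a number field containing $\Delta$. To measure the first obstruction in Example~\ref{ex:obstruction}, let $\widetilde\Delta$ be the group of all $x\in L^\times$ some positive power of which lies in $\Delta$. Its elements are units outside the finite set of primes at which some generator of $\Delta$ is not a unit, so $\widetilde\Delta$ is finitely generated, and the torsion group $\widetilde\Delta/\Delta$ is finite, say of order $h$. Let $w$ be the number of roots of unity in $L$, and write $wh=AB$, where $A$ divides a power of $N$ and $\gcd(B,N)=1$. To control the second obstruction, let $L_1=L(\Delta^{1/A})$, a number field, and let $\Omega=\bigcup_m\mathbb{Q}(\mu_{N^m})$. Choose a power $M$ of $N$ so large that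
\[
NA\mid M\qquad\text{and}\qquad L_1\cap\Omega\subset\mathbb{Q}(\mu_M).
\]
By Lemma~\ref{lem:cyclo}, $L_1(\mu_M)\cap\Omega=\mathbb{Q}(\mu_M)$. The roots of unity in $\mathbb{Q}(\mu_M)$ form the group $\mu_M$ if $M$ is even and $\mu_{2M}$ if $M$ is odd; in the latter case $N$ is odd, and those of odd order lie in $\mu_M$. Hence
\begin{equation}\label{eq:noroots}
\text{a root of unity in }L_1(\mu_M)\text{ whose order divides a power of }N\text{ lies in }\mu_M.
\end{equation}
Put $L'=L(\mu_M)$.

\emph{Claim: if $\gamma\in\Delta$ and $\gamma=\beta^M$ with $\beta\in L'$, then $\psi(\gamma)=1$.} We first descend from $L'$ to $L$ at the cost of the exponent $w$. The group $G=\operatorname{Gal}(L'/L)$ is abelian. For $\tau\in G$ choose an integer $\kappa(\tau)$ with $\tau(\rho)=\rho^{\kappa(\tau)}$ on $\mu_M$, and write $\tau(\beta)=\rho_\tau\beta$; here $\rho_\tau\in\mu_M$ because $\tau$ fixes $\gamma$. From $\tau\sigma(\beta)=\rho_\sigma^{\kappa(\tau)}\rho_\tau\beta$ and $\sigma\tau(\beta)=\rho_\tau^{\kappa(\sigma)}\rho_\sigma\beta$ we obtain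
\begin{equation}\label{eq:commute}
\rho_\sigma^{\kappa(\tau)-1}=\rho_\tau^{\kappa(\sigma)-1}\qquad(\sigma,\tau\in G).
\end{equation}
Let $g$ be the greatest common divisor of $M$ and all $\kappa(\tau)-1$. An element of $\mu_M$ is fixed by $G$ if and only if its order divides $g$, so $\mu_g\subset L$ and $g\mid w$. Choose integers $m_\tau$ with $g\equiv\sum_\tau m_\tau(\kappa(\tau)-1)\pmod M$ and put $\alpha=\prod_\tau\rho_\tau^{m_\tau}\in\mu_M$. By \eqref{eq:commute},
\[
\rho_\sigma^g=\prod_\tau\rho_\sigma^{m_\tau(\kappa(\tau)-1)}=\prod_\tau\rho_\tau^{m_\tau(\kappa(\sigma)-1)}=\alpha^{\kappa(\sigma)-1}=\sigma(\alpha)/\alpha\qquad(\sigma\in G).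
\]
Thus $\sigma(\beta^g/\alpha)=\rho_\sigma^g\beta^g/\sigma(\alpha)=\beta^g/\alpha$ for all $\sigma\in G$, so $\beta^g/\alpha\in L$. With $\eta=(\beta^g/\alpha)^{w/g}\in L^\times$ we have $\eta^M=\gamma^w$.

Next we descend from $L$ to $\Delta$ at the cost of the exponent $h$. Since $\eta^M\in\Delta$, we have $\eta\in\widetilde\Delta$, so $\xi=\eta^h$ lies in $\Delta$ and $\gamma^{AB}=\xi^M$. Therefore
\[
\gamma^B=\xi^{M/A}\rho_0,
\]
where $\rho_0\in\Delta$ satisfies $\rho_0^A=1$, so that $\rho_0\in\mu_N$.

It remains to exclude a nontrivial torsion factor $\rho_0$. Choose $\xi_1\in L_1$ with $\xi_1^A=\xi$ and put $\pi=\beta^B/\xi_1\in L_1(\mu_M)$. Then $\pi^M=\gamma^B/\xi^{M/A}=\rho_0$, so $\pi$ is a root of unity. Write $\pi=\pi_1\pi_2$, where $\pi_1,\pi_2$ are powers of $\pi$, the order of $\pi_1$ divides a power of $N$, and the order of $\pi_2$ is prime to $N$. By \eqref{eq:noroots}, $\pi_1^M=1$. So $\rho_0=\pi_2^M$ has order prime to $N$ and lies in $\mu_N$, which gives $\rho_0=1$. Now $\psi(\gamma)^B=\psi(\xi)^{M/A}=1$ because $N\mid M/A$ and $\psi(\xi)\in\mu_N$. Since $\psi(\gamma)\in\mu_N$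 and $\gcd(B,N)=1$, we conclude $\psi(\gamma)=1$. This proves the claim.

\emph{Choice of the primes.} Let $F=L'(\Delta^{1/M})$. It is the splitting field over $L$ of the product of $X^M-1$ and the polynomials $X^M-\gamma$, with $\gamma$ running over generators of $\Delta$, so $F/L$ is Galois. By the claim and Kummer theory there is $\sigma\in\operatorname{Gal}(F/L')$ with $\sigma(\beta)/\beta=\psi(\beta^M)$ whenever $\beta^M\in\Delta$. Apply Chebotarev's theorem to $F/L$ and $\sigma$, and discard the finitely many primes $\mathfrak{Q}$ that divide $N$ or at which a generator of $\Delta$ is not a unit. Infinitely many primes remain, and they lie above infinitely many rational primes. Let $\mathfrak{Q}$ be one of them, $p$ and $q$ the associated residue characteristic and residue field size, and $\mathfrak{P}$ a maximal ideal of $\overline{\mathbb{Z}}$ above $\mathfrak{Q}$. Writing a $\mathfrak{Q}$-unit of $F$ as a quotient of two integers prime to $\mathfrak{Q}$, we see that $\sigma(\beta)\equiv\beta^q\pmod{\mathfrak{P}}$ for every such unit $\beta$.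

First let $\beta$ be a primitive $MN$-th root of unity. Then $\beta^M\in\mu_N\subset\Delta$, so $\beta\in F$, and admissibility of $\psi$ gives $\sigma(\beta)=\beta\psi(\beta^M)=\beta^{1+M}$. By (T1), $\beta^q=\beta^{1+M}$, that is, $q\equiv1+M\pmod{MN}$. Thus $q-1=Mu$ with $u\equiv1\pmod N$.

Now let $\gamma\in\Delta$ and $\beta\in F$ with $\beta^M=\gamma$. Then
\[
\psi(\gamma)=\sigma(\beta)/\beta\equiv\beta^{q-1}=\gamma^u\equiv\omega_{\mathfrak{P}}(\gamma)^u\pmod{\mathfrak{P}}.
\]
Both ends are roots of unity of order prime to $p$, so they are equal by (T1). Since $u\equiv1\pmod N$, we also have $\psi(\gamma)=\psi(\gamma)^u$. Hence $\theta=\omega_{\mathfrak{P}}|_\Delta\cdot\psi^{-1}$ satisfies $\theta^u=\mathbf{1}$, and $u$ is prime to $N$.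
\end{proof}

\section{Proof of the criterion}\label{sec:criterion}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Call a rational prime $p$ \emph{good} if $p\nmid d\,|\Delta_{\mathrm{tors}}|$ and $\delta_1,\ldots,\delta_k$ are $\mathfrak{P}$-units for all $\mathfrak{P}$ above $p$. All but finitely many primes are good.

Assume the condition on characters. Let $\mathfrak{p}$ be a $\mathbb{K}$-prime above a good prime and let $\mathfrak{P}$ lie above $\mathfrak{p}$. Then $\omega=\omega_{\mathfrak{P}}|_\Delta$ is admissible by (T2), so $E(\omega^n)=0$ for some $n\equiv-b\pmod d$, and $(\mathrm{H}_{\mathfrak{p}})$ holds by Lemma~\ref{lem:local}. This proves (H).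

Conversely, assume (H) and let $\psi$ be admissible. Let $N_0$ be as in Lemma~\ref{lem:mann} for the coefficients $(c_i)_{i\in I}$, and let $N\ge2$ be a multiple of $N_0$ with $\psi(\Delta)\subset\mu_N$. By Proposition~\ref{prop:realize} there are a good prime $p$, not below any of the finitely many exceptions in (H), and $\mathfrak{P}$ above $p$ such that $\omega=\omega_{\mathfrak{P}}|_\Delta$ equals $\psi\theta$ with $\theta$ taking values of order prime to $N$. By Lemma~\ref{lem:local} there is $n\equiv-b\pmod d$ with
\[
\sum_{i\in I}c_i\,\omega(\delta_i/\delta_{i_0})^n=0.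
\]
Take the partition of Lemma~\ref{lem:mann} for this relation, and let $i,j$ lie in the same block $J$. Then $\omega(\delta_i/\delta_j)^n\in\mu_{N_0}\subset\mu_N$ and $\psi(\delta_i/\delta_j)^n\in\mu_N$, so $\theta(\delta_i/\delta_j)^n$ lies in $\mu_N$ and has order prime to $N$; it equals $1$. Hence $\theta(\delta_i/\delta_{i_0})^n$ takes a constant value $\theta_J$ on $J$, and
\[
\sum_{i\in J}c_i\,\psi(\delta_i/\delta_{i_0})^n=\theta_J^{-1}\sum_{i\in J}c_i\,\omega(\delta_i/\delta_{i_0})^n=0.
\]
Summing over the blocks gives $E(\psi^n)=0$.
\end{proof}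

\section{Consequences of the criterion}\label{sec:consequences}

Theorem~\ref{thm:criterion} turns (H) into a statement without primes. To refute (H) it suffices to find one admissible character none of whose permitted powers annihilates $E$.

\subsection{Non-integral points}

Consider $U(n)=4^n-2$ and $a=1/2$, where even the untwisted value $4^{1/2}-2$ vanishes. Take $\delta_1=2$, $\delta_2=1$ and $i_0=2$, so that $\Delta=\langle2\rangle$ and $E(\chi)=2\chi(2)-2$. Only odd $n$ are permitted, and for the admissible character with $\psi(2)=-1$ we get $E(\psi^n)=-4$ for all odd $n$. So (H) fails. In general, if a prime $\ell$ divides $d$, then the permitted exponents are prime to $\ell$ and cannot reduce an order that is a high power of $\ell$.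

\begin{proof}[Proof of Theorem~\ref{thm:integer}]
Suppose that (H) holds, $I\neq\emptyset$ and $d>1$, and let $\ell$ be a prime divisor of $d$. Write $\Delta=\Delta_{\mathrm{tors}}\times\Phi$ with $\Phi\cong\mathbb{Z}^r$, and write $\delta_i/\delta_j=\rho_{ij}\phi_{ij}$ accordingly. For $i\neq j$ in $I$ we have $\phi_{ij}\neq1$, because $(\delta_i/\delta_j)^d=\lambda_i/\lambda_j$ is not a root of unity; this is where non-degeneracy is used. There is a homomorphism $H\colon\Phi\to\mathbb{Z}$ with $H(\phi_{ij})\neq0$ for all $i\neq j$ in $I$: in coordinates take $H(x_1,\ldots,x_r)=\sum_sx_sy^s$ with an integer $y$ that avoids the roots of finitely many nonzero polynomials. Let $N_0$ be as in Lemma~\ref{lem:mann} for $(c_i)_{i\in I}$ and put $w=|\Delta_{\mathrm{tors}}|$. Choose a power $\ell^s$ that divides none of the nonzero integers $H(\phi_{ij})N_0w$, and let $\zeta$ be a primitive $\ell^s$-th root of unity. Let $\psi$ be the admissible character with $\psi(\phi)=\zeta^{H(\phi)}$ for $\phi\in\Phi$.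

By Theorem~\ref{thm:criterion}, $E(\psi^n)=0$ for some $n\equiv-b\pmod d$, and $\ell\nmid n$ because $\gcd(b,d)=1$. By Lemma~\ref{lem:mann} there are $i\neq j$ in $I$ with $\psi(\delta_i/\delta_j)^{nN_0}=1$. (If $|I|=1$, this is already absurd.) Raising to the power $w$ removes $\rho_{ij}$ and gives $\zeta^{H(\phi_{ij})nN_0w}=1$. As $\ell\nmid n$, this means $\ell^s\mid H(\phi_{ij})N_0w$, a contradiction.
\end{proof}

\subsection{Torsion in the group of ratios}

By Theorem~\ref{thm:integer} only integers $a$ remain. For them Theorem~\ref{thm:criterion}, applied to $\psi=\mathbf{1}$, and \eqref{eq:trivial} give: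
\begin{equation}\label{eq:tf}
\text{if }a\in\mathbb{Z},\ I\neq\emptyset,\ \text{(H) holds and }\Delta\text{ is torsion-free, then }U(a)=0.
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:torsion}]
(i) If $a$ is not a trivial TRZ, then $a\in\mathbb{Z}$ by Theorem~\ref{thm:integer}. Then $\delta_i=\lambda_i$, so $\Delta\subset\Gamma_U$ is torsion-free, and $U(a)=0$ by \eqref{eq:tf}.

(ii) Let $\zeta\in\Gamma$ have prime order $\ell$. Since $\Gamma$ is infinite and $\Gamma_{\mathrm{tors}}$ is finite, there is $\gamma\in\Gamma$ of infinite order. Let $g_1,\ldots,g_r$ generate $\Gamma$, and put $g_0=1$, $M_0=0$. For integers $M_1,\ldots,M_r$ to be chosen, let $h_s=g_s\gamma^{M_s}$ and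
\[
U(n)=\Bigl(\sum_{i=0}^{\ell-1}\gamma^{in}\Bigr)\Bigl(\sum_{j=0}^{\ell-1}(\zeta\gamma^\ell)^{jn}\Bigr)\Bigl(\sum_{s=0}^rh_s^n\Bigr).
\]
For $\ell=2$, $\zeta=-1$, $\gamma=2$ the first two factors form the sequence of Theorem~\ref{thm:counter}. The third factor serves only to make $\Gamma_U$ as large as $\Gamma$.

Expanding the product, we get $U(n)=\sum\lambda^n$, where $\lambda$ runs over the $\ell^2(r+1)$ elements $\zeta^j\gamma^{i+\ell j}h_s$ of $\Gamma$. We choose the $M_s$ so that these are distinct modulo $\Gamma_{\mathrm{tors}}$. Write the torsion-free group $\Gamma/\Gamma_{\mathrm{tors}}$ additively, with bars for images; $\bar\gamma\neq0$. The number $i+\ell j$ takes each value $0,\ldots,\ell^2-1$ once. If the elements with indices $(i,j,s)$ and $(i',j',s')$ have the same image, then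
\[
\bar g_s-\bar g_{s'}+(M_s-M_{s'})\bar\gamma=t\bar\gamma,\qquad t=(i'+\ell j')-(i+\ell j),\quad|t|<\ell^2.
\]
For $s=s'$ this gives $t=0$, so the indices agree. For $s\neq s'$ and each $t$, at most one value of $M_s-M_{s'}$ satisfies the equation. So we can choose $M_1,\ldots,M_r$ successively, each outside a finite set determined by the previous ones, such that the equation never holds for $s\neq s'$.

With this choice $U$ is a non-degenerate $\mathbb{K}$-valued LRS all of whose polynomial coefficients equal $1$. Hence $0$ is not a trivial TRZ, and $U(0)=\ell^2(r+1)\neq0$. All roots lie in $\Gamma$, and among them are $1$, $\gamma$ and $h_1,\ldots,h_r$; so $\Gamma_U$ contains $\gamma$ and $g_s=h_s\gamma^{-M_s}$, and $\Gamma_U=\Gamma$.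

We verify (H) for $a=0$ with Theorem~\ref{thm:criterion}. Here $d=1$, all $c_i$ equal $1$, $\Delta=\Gamma$, and we let $i_0$ be the index of the root $1$. Let $\psi$ be admissible and let $x=\psi(\gamma)$ have order $e$. Since $\psi(\zeta)=\zeta$,
\[
E(\psi^n)=\Bigl(\sum_{i=0}^{\ell-1}x^{in}\Bigr)\Bigl(\sum_{j=0}^{\ell-1}(\zeta x^\ell)^{jn}\Bigr)\Bigl(\sum_{s=0}^r\psi(h_s)^n\Bigr).
\]
The sum $1+y+\cdots+y^{\ell-1}$ vanishes for every primitive $\ell$-th root of unity $y$. If $\ell\mid e$, take $n=e/\ell$; then $x^n$ has order $\ell$ and the first factor vanishes. If $\ell\nmid e$, take $n=e$; then $(\zeta x^\ell)^n=\zeta^e$ has order $\ell$ and the second factor vanishes.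
\end{proof}

\subsection{Three terms}

In Remark~\ref{rem:orth} the powers of the admissible characters were caught by three zeros of $E$. We show that a sum of three terms has at most two zeros, and that two are not enough.

\begin{proof}[Proof of Theorem~\ref{thm:three}]
Assume that $a$ is not a trivial TRZ. Then $a\in\mathbb{Z}$ by Theorem~\ref{thm:integer}, so $\delta_i=\lambda_i$ and all exponents $n\in\mathbb{Z}$ are permitted in Theorem~\ref{thm:criterion}. By \eqref{eq:tf} we may assume that $\Delta$ has nontrivial torsion. If $|I|=1$, then $\Delta$ is trivial, and if $|I|=2$, then $\Delta$ is generated by one ratio, which has infinite order by non-degeneracy. So $|I|=3$; say $I=\{1,2,3\}$ and $i_0=1$.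

The group $\Delta$ is generated by $\alpha=\lambda_2/\lambda_1$ and $\beta=\lambda_3/\lambda_1$. Its rank is at least $1$ because $\alpha$ has infinite order. If the rank were $2$, the surjection $\mathbb{Z}^2\to\Delta$ defined by $\alpha,\beta$ would have a kernel of rank $0$, so $\Delta\cong\mathbb{Z}^2$ would be torsion-free. Hence $\Delta=\langle\varepsilon\rangle\times\langle\gamma\rangle$ with $\varepsilon$ of finite order $w>1$ and $\gamma$ of infinite order. Let $V$ be the set of characters $\chi$ of $\Delta$ with
\[
E(\chi)=c_1+c_2\chi(\alpha)+c_3\chi(\beta)=0.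
\]

We claim $|V|\le2$. Embed $\overline{\mathbb{Q}}$ in $\mathbb{C}$. For $\chi\in V$ the point $z=c_1+c_2\chi(\alpha)=-c_3\chi(\beta)$ lies on the circle $|z-c_1|=|c_2|$ and on the circle $|z|=|c_3|$. The centers differ since $c_1\neq0$, so the circles meet in at most two points. The point $z$ determines $\chi(\alpha)$ and $\chi(\beta)$, hence $\chi$.

Suppose $U(a)\neq0$, that is, $\mathbf{1}\notin V$ by \eqref{eq:trivial}. For $g\in\mu_\infty$ let $\psi_g$ be the admissible character with $\psi_g(\varepsilon)=\varepsilon$ and $\psi_g(\gamma)=g$. By Theorem~\ref{thm:criterion}, some power of each $\psi_g$ lies in $V$. We use three values of $g$.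

For $g=1$ we obtain $\chi_1\in V$ with $\chi_1(\gamma)=1$. Since $\chi_1\neq\mathbf{1}$, we have $\chi_1(\varepsilon)\neq1$.

Let $e\ge1$ be such that $\chi(\gamma)^e=1$ for all $\chi$ in the finite set $V$, and let $g$ have order $we$. If $\chi_2=\psi_g^n\in V$, then $g^{ne}=\chi_2(\gamma)^e=1$, so $w\mid n$ and $\chi_2(\varepsilon)=\varepsilon^n=1$. Since $\chi_2\neq\mathbf{1}$, we have $\chi_2(\gamma)\neq1$.

For $g=\varepsilon$ we obtain $\chi_3=\psi_\varepsilon^n\in V$ with $\chi_3(\gamma)=\varepsilon^n=\chi_3(\varepsilon)$.

Now $\chi_1\neq\chi_2$ because their values at $\gamma$ differ, and $\chi_3$ differs from both because $\chi_1$ and $\chi_2$ take different values at $\gamma$ and $\varepsilon$. So $|V|\ge3$, a contradiction. Hence $U(a)=0$.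

An LRS of order at most $3$ has $|I|\le k\le3$. The sequence of Theorem~\ref{thm:counter} has order $4$ and $|I|=4$ at $a=0$, so the bound is sharp.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BLNOW}
Yuri Bilu, Florian Luca, Joris Nieuwveld, Jo\"el Ouaknine and James Worrell,
\emph{Twisted rational zeros of linear recurrence sequences},
arXiv:2401.06537 (2024).

\end{thebibliography}
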